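\title{Three-strand braid groups of theta graphs: boundaries at infinity and $3$-manifold models}

\begin{abstract}
Let $\Theta_m$ be the graph with two vertices joined by $m$ edges. We prove that for $m\ge 6$ the graph braid group $B_3(\Theta_m)$ is a one-ended hyperbolic group whose Gromov boundary does not embed in $S^2$. Hence it is not quasi-isometric to the fundamental group of a compact $3$-manifold, and the configuration space of three points on $\Theta_m$ is not homotopy equivalent to a $3$-manifold. We also identify the boundary for every $m\ge 3$ (Cantor set, circle, Sierpi\'nski carpet, Menger curve) and the least dimension of a manifold model for every $m$. The configuration space is a complex of right-angled hyperbolic hexagons, and the proof carries a nonplanar vertex link out to infinity along convex planes.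
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Configuration spaces of graphs}
For a finite graph $\Gamma$, the unordered configuration space of $n$ points is
\[
\mathrm{UConf}_n^{\mathrm{top}}(\Gamma)=(\Gamma^n-\Delta)/S_n,\qquad \Delta=\{(x_1,\dots,x_n): x_i=x_j \text{ for some } i\neq j\},
\]
and the \emph{graph braid group} is $B_n(\Gamma)=\pi_1(\mathrm{UConf}_n^{\mathrm{top}}(\Gamma))$. It records the ways in which $n$ indistinguishable points can move on $\Gamma$ without collision and return to their starting set. Points can get past one another only at vertices of degree at least $3$, so the group measures how the branching of $\Gamma$ can be used.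

There is a finite model. Take the subcomplex of the cube complex $\Gamma^n$ formed by the cells $e_1\times\cdots\times e_n$ in which each $e_i$ is a vertex or a closed edge and the $e_i$ are pairwise disjoint. Its quotient by the free action of $S_n$ is the \emph{combinatorial configuration space} $\mathrm{UConf}_n(\Gamma)$; we write its cells as sets $\{e_1,\dots,e_n\}$. Call $\Gamma$ \emph{sufficiently subdivided} if every path between distinct vertices of degree $\neq 2$ has at least $n-1$ edges and every homotopically nontrivial loop has at least $n+1$ edges. In that case $\mathrm{UConf}_n^{\mathrm{top}}(\Gamma)$ deformation retracts onto $\mathrm{UConf}_n(\Gamma)$, which is a nonpositively curved cube complex and a $K(B_n(\Gamma),1)$. In particular its homotopy type does not depend on the subdivision.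

Let $\Theta_m$ be the suspension of $m$ points, that is, two vertices joined by $m$ arcs, and put
\[
G_m=B_3(\Theta_m).
\]
For $n=3$ it suffices to subdivide each arc into at least two edges. A \emph{$3$-manifold group} is the fundamental group of a compact connected $3$-manifold, possibly with boundary.

\subsection*{The question}
The following results are known.
\begin{itemize}
\item[(K1)] $G_m$ is Gromov hyperbolic.
\item[(K2)] $\chi(\mathrm{UConf}_3(\Theta_m))=m(m-2)(m-7)/6$.
\item[(K3)] For $m\le 4$, $G_m$ is a surface group (possibly trivial, infinite cyclic or free).
\item[(K4)] $\mathrm{UConf}_3(\Theta_5)$ thickens to an orientable $3$-manifold with boundary, so $G_5$ is a $3$-manifold group.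
\item[(K5)] For $m\ge 7$, $G_m$ is not quasi-isometric to a $3$-manifold group.
\end{itemize}
These leave out $m=6$, and the question, posed by Jain and Vo \cite{JV}, is the following. \emph{Is $\mathrm{UConf}_3(\Theta_6)$ homotopy equivalent to a $3$-manifold? Is $G_6$ a $3$-manifold group, or at least quasi-isometric to one?}

Two simple tests point in different directions. A compact $3$-manifold $N$ satisfies $\chi(N)=\frac12\chi(\partial N)$, so $\chi(N)<0$ when $\partial N$ is a nonempty union of surfaces of genus at least $2$. By (K2) the Euler characteristic is $-5$ for $m=5$, $-4$ for $m=6$, and $0$ for $m=7$, so this test places $m=6$ on the side of $m=5$. The second test is local. If a $2$-complex is a subcomplex of a triangulated $3$-manifold, its vertex links are subgraphs of spheres or discs, hence planar. We shall see that $\mathrm{UConf}_3(\Theta_m)$ has vertices whose link is the complete bipartite graph $K_{m-1,m-1}$ with a perfect matching removed. This graph is a hexagon for $m=4$, the $1$-skeleton of a cube for $m=5$, and nonplanar for $m\ge6$. So one would guess that the answer is no. But a vertex link belongs to the complex, not to its homotopy type and still less to the quasi-isometry class of its group, and the task is to find the same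 nonplanarity in an invariant.

\subsection*{Results}
The invariant is the Gromov boundary $\partial G_m$.

\begin{theorem}\label{thm:A}
For every $m\ge 6$, $G_m$ is a one-ended hyperbolic group and $\partial G_m$ does not embed in $S^2$. Consequently $G_m$ is not quasi-isometric to the fundamental group of any compact $3$-manifold. In particular $G_6$ is not a $3$-manifold group, and $\mathrm{UConf}_3(\Theta_6)$ is not homotopy equivalent to a $3$-manifold, compact or not.
\end{theorem}

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(1)] The boundary $\partial G_m$ is a Cantor set for $m=3$, a circle for $m=4$, a Sierpi\'nski carpet for $m=5$, and a Menger curve for all $m\ge 6$.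
\item[(2)] $G_m$ is a $3$-manifold group if and only if $G_m$ is quasi-isometric to a $3$-manifold group, if and only if $m\le 5$.
\item[(3)] The least dimension of a manifold homotopy equivalent to $\mathrm{UConf}_3(\Theta_m)$ is $0,1,2,2,3$ for $m=1,2,3,4,5$, and exactly $4$ for every $m\ge 6$.
\end{enumerate}
\end{theorem}

In (3) manifolds are connected and may have boundary. The lower bounds are proved for manifolds that need not be compact and the upper bounds are realized by compact ones, so the values are the same under either convention. Of the known results, only (K4) is used without proof, for the case $m=5$ of Theorem~\ref{thm:B}. The others reappear along the way: (K1)--(K3) in Sections~\ref{sec:complex} and~\ref{sec:pieces}, and (K5) as part of Theorem~\ref{thm:A}.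

\subsection*{Plan of the proof}
Section~\ref{sec:complex} regroups the squares of $\mathrm{UConf}_3(\Theta_m)$ into hexagons and makes the universal cover $\widetilde X$ a CAT$(-1)$ space. Each choice of some of the $m$ arcs gives a family of convex subspaces of $\widetilde X$: geodesic lines for two arcs, and planes for four (Section~\ref{sec:pieces}). The boundary circles of the planes are dense and overlap enough to make $\partial G_m$ connected (Section~\ref{sec:connected}). Lines carry the vertices of a link to infinity and planes carry its edges, which gives nonplanarity (Section~\ref{sec:nonplanar}). On the other side, hyperbolization shows that a one-ended hyperbolic $3$-manifold group has planar boundary (Section~\ref{sec:manifolds}). Section~\ref{sec:cut} excludes cut pairs and cyclic splittings, and Section~\ref{sec:B} deduces Theorem~\ref{thm:B}.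

\section{Hyperbolic spaces and their boundaries}\label{sec:background}

We collect the standard facts that are used. A geodesic metric space is \emph{hyperbolic} if for some $\delta$ each side of each geodesic triangle lies in the $\delta$-neighborhood of the other two, and a finitely generated group is hyperbolic if its Cayley graph is. A map $f$ between metric spaces is a \emph{quasi-isometry} if $\lambda^{-1}d(x,y)-c\le d(fx,fy)\le\lambda d(x,y)+c$ for constants $\lambda,c$ and every point of the target is within $c$ of the image. A geodesic space is CAT$(-1)$ if its triangles are no thicker than the triangles of $\mathbb H^2$ with the same side lengths. A finitely generated group is \emph{one-ended} if the complement of every finite ball in its Cayley graph has exactly one unbounded component. The boundary $\partial Z$ of a proper geodesic hyperbolic space $Z$ is the set of geodesic rays modulo finite Hausdorff distance, and it compactifies $Z$ to a compact metrizable space $\overline Z=Z\cup\partial Z$. The \emph{limit set} of $S\subset Z$ is the closed set of points of $\partial Z$ that are limits of sequences in $S$.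

In (H1)--(H3) and (H6), $Z$ is a proper CAT$(-1)$ space with a base point $o$.
\begin{itemize}
\item[(H1)] $Z$ is hyperbolic and contractible, two points are joined by a unique geodesic, and local geodesics are geodesics. From each point there is a unique ray to each $\xi\in\partial Z$, and distinct $\xi,\eta\in\partial Z$ are joined by a unique geodesic line.
\item[(H2)] A sequence in $\overline Z$ converges to $\xi\in\partial Z$ if and only if the geodesics from $o$ to its terms converge uniformly on compact sets to the ray from $o$ to $\xi$. If $p_n,q_n\in Z$ and $p_n\to\xi$, then $q_n\to\xi$ if and only if $d(o,[p_n,q_n])\to\infty$; this holds in particular when $d(p_n,q_n)$ is bounded.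
\item[(H3)] A closed convex subset $Q\subset Z$ is a proper CAT$(-1)$ space, and $\overline Q$ embeds in $\overline Z$ with $\partial Q$ the limit set of $Q$. By the uniqueness in (H1), a ray from a point of $Q$ to a point of $\partial Q$ lies in $Q$, and so does a line joining two points of $\partial Q$.
\item[(H4)] Hyperbolicity is a quasi-isometry invariant of geodesic spaces. A quasi-isometry $f$ of proper geodesic hyperbolic spaces induces a homeomorphism $\partial f$ of boundaries, and $z_n\to\xi$ if and only if $f(z_n)\to\partial f(\xi)$. A group acting properly and cocompactly by isometries on a proper geodesic space is finitely generated and its orbit maps are quasi-isometries. Thus a hyperbolic group $G$ has a boundary $\partial G$, shared by its subgroups of finite index. It is a Cantor set for a free group of finite rank at least $2$, a circle for the group of a closed surface of negative Euler characteristic, and $S^2$ for the group of a closed hyperbolic $3$-manifold.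
\item[(H5)] One-endedness is a quasi-isometry invariant. An infinite hyperbolic group is one-ended if and only if its boundary is connected. Neither $\mathbb Z$ nor a free product of two nontrivial groups is one-ended. A hyperbolic group contains no $\mathbb Z^2$, and if it contains a nonabelian free group, then every orbit of its action on its boundary is dense.
\item[(H6)] If $G$ acts freely, properly and cocompactly on $Z$, then each $g\neq1$ translates along a geodesic line, its axis, with endpoints $g^{+\infty},g^{-\infty}$, and $g^{\pm n}z\to g^{\pm\infty}$ as $n\to\infty$ for every $z\in Z$.
\end{itemize}

\section{A complex of right-angled hexagons}\label{sec:complex}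

Subdivide each arc of $\Theta_m$ once. The result is the graph $K_{2,m}$ with poles $a,b$, midpoints $v_1,\dots,v_m$, and edges $[a,v_i]$, $[b,v_i]$. Let $X=X_m=\mathrm{UConf}_3(\Theta_m)$ for this subdivision, so $\pi_1(X_m)=G_m$.

For $m=1$ the three points fill the three vertices and $X$ is a point. For $m=2$ the graph is a $4$-cycle; $X$ has four vertices (the choice of the empty vertex) and four $1$-cells (the choice of the edge), and it is a circle. From now on $m\ge3$.

\subsection*{Cells}
Every edge of $K_{2,m}$ contains $a$ or $b$, so at most two edges are pairwise disjoint and $\dim X\le 2$. The cells are as follows, with $i,j,k$ distinct.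
\begin{itemize}
\item Vertices: $w_k=\{a,b,v_k\}$, $\{a,v_i,v_j\}$, $\{b,v_i,v_j\}$, and $\{v_i,v_j,v_k\}$.
\item $1$-cells: $\{a,[b,v_i],v_j\}$, $\{[a,v_i],b,v_j\}$, and the \emph{spokes} $\{[a,v_i],v_j,v_k\}$, $\{[b,v_i],v_j,v_k\}$.
\item Squares: $\{[a,v_i],[b,v_j],v_k\}$, abbreviated $(ai,bj)$ when the triple $\{i,j,k\}$ is understood.
\end{itemize}
The cubical metric is only nonpositively curved, but many cells are redundant, and removing them exposes negative curvature. The spoke $\{[a,v_i],v_j,v_k\}$ lies in exactly two squares, $(ai,bj)$ and $(ai,bk)$, since one of $v_j,v_k$ must be replaced by an edge to $b$; the same holds with $a$ and $b$ exchanged. The square $(ai,bj)$ has vertices $w_k$, $\{a,v_j,v_k\}$, $\{b,v_i,v_k\}$, $\{v_i,v_j,v_k\}$. So the six squares at $\{v_i,v_j,v_k\}$ are glued along spokes in the cyclic order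
\[
(ai,bj),\ (ak,bj),\ (ak,bi),\ (aj,bi),\ (aj,bk),\ (ai,bk),
\]
and they form a hexagon $D_{ijk}$ centered at $\{v_i,v_j,v_k\}$.

The $1$-cells at $\{a,v_i,v_j\}$ that are not spokes are $\{a,[b,v_i],v_j\}$, which ends at $w_j$, and $\{a,[b,v_j],v_i\}$, which ends at $w_i$. Together they form an edge $A_{ij}=A_{ji}$ from $w_j$ to $w_i$: one point waits at $a$ and one on the arc $j$; the point at $b$ enters the arc $i$, and then the point on the arc $j$ moves to $b$. Exchanging $a$ and $b$ gives an edge $B_{ij}$. The square $(ai,bj)$ is the corner at $w_k$ between $B_{ik}$ and $A_{jk}$. The six squares listed above therefore have corners $w_k,w_i,w_j,w_k,w_i,w_j$, and the boundary of $D_{ijk}$ reads (Figure~\ref{fig:hexagon})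
\[
w_k\overset{B_{ki}}{-}w_i\overset{A_{ij}}{-}w_j\overset{B_{jk}}{-}w_k\overset{A_{ki}}{-}w_i\overset{B_{ij}}{-}w_j\overset{A_{jk}}{-}w_k .
\]
From now on $X$ carries this cell structure: $m$ vertices $w_k$, two edges $A_{ij},B_{ij}$ for each pair, and one hexagon $D_{ijk}$ for each triple, whose boundary runs once over each of the six edges with indices in $\{i,j,k\}$. Counting cells gives $\chi(X)=m-2\binom m2+\binom m3=m(m-2)(m-7)/6$, which is (K2).

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\fill[gray!25] (0,0) -- (60:1.732) -- (90:2) -- (120:1.732) -- cycle;
\draw[thick] (90:2) -- (30:2) -- (-30:2) -- (-90:2) -- (-150:2) -- (150:2) -- cycle;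
\draw[dashed] (60:1.732) -- (-120:1.732);
\draw[dashed] (0:1.732) -- (180:1.732);
\draw[dashed] (-60:1.732) -- (120:1.732);
\fill (90:2) circle (1.5pt) (30:2) circle (1.5pt) (-30:2) circle (1.5pt) (-90:2) circle (1.5pt) (-150:2) circle (1.5pt) (150:2) circle (1.5pt);
\node at (90:2.3) {$w_k$}; \node at (30:2.35) {$w_i$}; \node at (-30:2.35) {$w_j$};
\node at (-90:2.3) {$w_k$}; \node at (-150:2.35) {$w_i$}; \node at (150:2.35) {$w_j$};
\node at (60:2.15) {$B_{ki}$}; \node at (0:2.15) {$A_{ij}$}; \node at (-60:2.15) {$B_{jk}$};
\node at (-120:2.15) {$A_{ki}$}; \node at (180:2.15) {$B_{ij}$}; \node at (120:2.15) {$A_{jk}$};
\end{tikzpicture}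
\caption{The hexagon $D_{ijk}$ in the configuration space of three points on $\Theta_m$. It is the union of the six squares around the configuration $\{v_i,v_j,v_k\}$ at its center; the shaded square is $\{[a,v_i],[b,v_j],v_k\}$. The six sides are distinct edges of $X$, and opposite corners are the same vertex of $X$.}
\label{fig:hexagon}
\end{figure}

\subsection*{Links}
At $w_k$ write $A_i$ and $B_i$ ($i\ne k$) for the directions of the edges $A_{ik}$ and $B_{ik}$. Each ordered pair of distinct indices $i,j\neq k$ gives exactly one corner at $w_k$, between $B_i$ and $A_j$. Hence the link of $w_k$ is the simple bipartite graph
\[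
L:\qquad \text{vertices } A_i,B_i\ (i\neq k),\qquad A_i\sim B_j\iff i\neq j .
\]
For $m=3$ it consists of two disjoint edges. For $m=4$ it is the $6$-cycle $A_iB_jA_lB_iA_jB_l$, in which $A_i$ is opposite to $B_i$. For $m=5$ it is the $1$-skeleton of a cube, where each vertex is adjacent to all vertices of the other class except its antipode. An edge with indices $i,j$ lies once in each of the $m-2$ hexagons $D_{ijk}$, so the link of one of its interior points is $\Theta_{m-2}$.

\subsection*{The metric}
The angle of a regular hexagon in $\mathbb H^2$ decreases continuously from $2\pi/3$ to $0$ as the hexagon grows, so there is a regular right-angled one. Make every $D_{ijk}$ a copy of it and give $X$ the induced length metric. The link $\mathrm{Lk}(x)$ of a point $x$ becomes a metric graph with angle as length, and a small ball about $x$ is a hyperbolic cone on it: points at distances $s,t$ from $x$ in directions $u,u'$ are at distance $d$ given by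
\begin{equation}\label{eq:cone}
\cosh d=\cosh s\cosh t-\sinh s\sinh t\cos\min\{d_{\mathrm{Lk}(x)}(u,u'),\pi\}.
\end{equation}
The link condition \cite[II.5]{BH} says that a finite piecewise hyperbolic $2$-complex is locally CAT$(-1)$ if no link contains a cycle of length less than $2\pi$.

\begin{proposition}\label{prop:cat}
For $m\ge3$ the universal cover $\widetilde X$ is a proper \textup{CAT}$(-1)$ space on which $G_m$ acts freely and cocompactly. Thus $X$ is aspherical, $G_m$ is torsion-free and hyperbolic, and $\partial G_m=\partial\widetilde X$.
\end{proposition}

\begin{proof}
The edges of $L$ have length $\pi/2$, and a cycle in a simple bipartite graph has at least four edges, so its length is at least $2\pi$. At an interior point of an edge the arcs of $\Theta_{m-2}$ have length $\pi$, so cycles have length $2\pi$, and at an interior point of a hexagon the link is a circle of length $2\pi$. So $X$ is locally CAT$(-1)$, and by the Cartan--Hadamard theorem $\widetilde X$ is CAT$(-1)$. The rest follows from (H1) and (H4), and from the fact that a finite group of isometries of a complete CAT$(-1)$ space fixes a point.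
\end{proof}

We write $G=G_m$, and identify the link of a vertex of $\widetilde X$ with the link of its image in $X$.

\section{Convex pieces}\label{sec:pieces}

The boundary of $\widetilde X$ is hard to see directly, so we look for subspaces whose boundaries are known. Choosing some of the arcs of $\Theta_m$ provides them. For a nonempty $J\subset\{1,\dots,m\}$ let $X_J\subset X$ be the union of the open cells all of whose indices lie in $J$. It is a subcomplex, it is connected because any two of its vertices are joined by an edge, and $X_J\cap X_{J'}=X_{J\cap J'}$ when $J\cap J'\ne\emptyset$. Give $X_J$ its own length metric.

\begin{lemma}\label{lem:local}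
The inclusion $X_J\to X$ and the characteristic map $D\to X$ of each hexagon are local isometric embeddings.
\end{lemma}

\begin{proof}
By \eqref{eq:cone} it suffices to show that the inclusions of links preserve $\min\{d,\pi\}$. Distances in a subgraph are at least the ambient distances, so it suffices to show that a shortest path $\gamma$ of length less than $\pi$ between two points $x,y$ of the smaller link lies in the smaller link.

At a vertex $w_k$, the smaller link $L'\subset L$ is spanned by the $A_i,B_i$ with $i\in J\setminus\{k\}$, or is a single edge in the case of $D$. In both cases it is \emph{full}: it contains every edge of $L$ whose endpoints it contains. If $\gamma$ contains no vertex, it lies in an open edge containing $x$, which belongs to $L'$. Otherwise let $u$ and $u'$ be the first and last vertices on $\gamma$. The part of $\gamma$ from $x$ to $u$ is a point or lies in the edge having $x$ in its interior, so it lies in $L'$, and $u\in L'$; the same holds for $u'$ and $y$. The part from $u$ to $u'$ is an edge path with fewer than two edges, so it is a point or an edge, and it lies in $L'$ by fullness.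

At an interior point of an edge, the smaller link consists of the two vertices of $\Theta_{m-2}$ and some of its arcs. As the arcs have length $\pi$, the path $\gamma$ contains at most one vertex, so each open arc that it meets contains $x$ or $y$ and belongs to the smaller link. At an interior point of a hexagon the two links coincide.
\end{proof}

A local isometric embedding of a complete connected length space into a complete, connected, nonpositively curved space is injective on fundamental groups, and its lifts to universal covers are isometric embeddings \cite[II.4.14]{BH}. Geodesics in $\widetilde X$ are unique, so the images of these lifts are convex. Therefore each closed hexagon of $\widetilde X$ is a convex isometric copy of the hyperbolic hexagon, and each component of the preimage of $X_J$ in $\widetilde X$ is a closed convex copy of the universal cover of $X_J$. Such a component is a \emph{piece of type $J$}. Distinct pieces of the same type are disjoint, $G$ permutes them, and a connected set lying over $X_J$ is contained in one of them. The stabilizer of a piece $P$ is a copy of $\pi_1(X_J)$ acting cocompactly, so $\partial P\cong\partial\pi_1(X_J)$, and $\partial P$ is a closed subset of $\partial\widetilde X$ by (H3). For a vertex $v$ of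 $\widetilde X$ over $w_k$ and $J\ni k$, let $P_J(v)$ be the piece of type $J$ through $v$.

\begin{lemma}\label{lem:intersect}
Let $v$ lie over $w_k$ and let $J,J'\ni k$.
\begin{enumerate}
\item[(a)] $P_J(v)\cap P_{J'}(v)=P_{J\cap J'}(v)$. In particular $P_J(v)\subset P_{J'}(v)$ if $J\subset J'$.
\item[(b)] If an edge $\epsilon$ joins $v$ to a vertex $v'$ over $w_{k'}$ and $k'\in J$, then $\epsilon\subset P_J(v)=P_J(v')$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The set $P_{J\cap J'}(v)$ is connected, contains $v$, and lies over both $X_J$ and $X_{J'}$, so it lies in both pieces. Conversely, $P_J(v)\cap P_{J'}(v)$ is convex, hence connected, contains $v$, and lies over $X_J\cap X_{J'}=X_{J\cap J'}$. (b) The edge $\epsilon$ is connected and lies over $X_J$.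
\end{proof}

The pieces of small type can be described completely.

\emph{One index.} $P_{\{k\}}(v)=\{v\}$.

\emph{Two indices: lines.} For $J=\{k,i\}$ the complex $X_J$ is the circle $A_{ki}\cup B_{ki}$. So $P_J(v)$ is a geodesic line whose edges lie alternately over $A_{ki}$ and $B_{ki}$, and it leaves $v$ in the directions $A_i$ and $B_i$.

\emph{Three indices.} $X_J$ is one hexagon whose boundary runs once over each of six edges on three vertices. Collapsing the hexagon from one side leaves a connected graph with three vertices and five edges, so $X_J$ is homotopy equivalent to a wedge of $5-3+1=3$ circles. Thus $\pi_1(X_J)\cong F_3$ and $\partial P_J(v)$ is a Cantor set.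

\emph{Four indices: planes.} Vertex links of $X_J$ are $6$-cycles and each edge lies in two hexagons, so $X_J$ is a closed surface, with $\chi=4-12+4=-4$. A piece of this type is called a \emph{plane}; six right-angled hexagons meet at each of its vertices, with cone angle $3\pi$.

With $J=\{1,\dots,m\}$ these descriptions give $X_3$ and $X_4$, and with the cases $m=1,2$ they give (K3).

\begin{lemma}\label{lem:planes}
Let $m\ge4$.
\begin{enumerate}
\item[(a)] For each plane $P$, the space $\overline P=P\cup\partial P$ is a closed disc with boundary circle $\partial P$.
\item[(b)] For each $4$-set $I$, the union of the circles $\partial P$ over all planes $P$ of type $I$ is dense in $\partial\widetilde X$.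
\item[(c)] If $I,I'$ are $4$-sets with $|I\cap I'|=3$ and $v$ lies over $w_k$ with $k\in I\cap I'$, then $\partial P_I(v)\cap\partial P_{I'}(v)$ is infinite.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Choose a hyperbolic metric on the surface $X_I$. The identity map lifts to a $\pi_1(X_I)$-equivariant homeomorphism $P\to\mathbb H^2$. It takes an orbit to an orbit and both actions are cocompact, so it is a quasi-isometry by (H4), and by (H4) again it extends to a homeomorphism $\overline P\to\overline{\mathbb H^2}$.
(b) The union is nonempty and $G$-invariant, and $G$ contains $F_3$, so (H5) applies.
(c) By Lemma~\ref{lem:intersect}(a) both circles contain the Cantor set $\partial P_{I\cap I'}(v)$.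
\end{proof}

Say that two $4$-sets differ by an \emph{exchange} if they have three elements in common. Any two $4$-sets $I,I'$ are joined by a chain of exchanges in which every set contains $I\cap I'$ and is contained in $I\cup I'$: replace the elements of $I\setminus I'$ by those of $I'\setminus I$ one at a time.

\section{The boundary is connected}\label{sec:connected}

\begin{proposition}\label{prop:connected}
For $m\ge4$ the space $\partial\widetilde X$ is connected, so $G_m$ is one-ended.
\end{proposition}

\begin{proof}
Suppose that $\partial\widetilde X=U\sqcup V$ with $U,V$ open. Each circle $\partial P$ is connected, so it lies in $U$ or in $V$; call this the color of the plane $P$. Let $v$ lie over $w_k$. The planes through $v$ are the $P_I(v)$ with $I\ni k$. Two $4$-sets containing $k$ are joined by exchanges that keep $k$, and by Lemma~\ref{lem:planes}(c) such an exchange preserves the color. So all planes through $v$ have one color $c(v)$. If an edge joins $v$ to $v'$ over $w_{k'}$, choose a $4$-set $I\ni k,k'$; then $P_I(v)=P_I(v')$ by Lemma~\ref{lem:intersect}(b), so $c(v)=c(v')$. The $1$-skeleton of $\widetilde X$ is connected and every plane contains a vertex, so all planes have the same color, say $U$. The open set $V$ misses a dense set by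 Lemma~\ref{lem:planes}(b), so it is empty. One-endedness follows from (H5).
\end{proof}

For $m=3$ there are no planes, and the boundary is a Cantor set.

\section{Carrying the link to infinity}\label{sec:nonplanar}

Let $m\ge4$. Fix a vertex $\widetilde w$ of $\widetilde X$ over $w_1$, with link $L$. There is a natural map from infinity to the link,
\[
\log\colon\partial\widetilde X\to L,
\]
sending $\zeta$ to the initial direction of the ray $\rho_\zeta$ from $\widetilde w$ to $\zeta$. It is continuous: for small $r>0$ the map $\zeta\mapsto\rho_\zeta(r)$ is continuous by (H2), and by \eqref{eq:cone} the sphere of radius $r$ about $\widetilde w$ is homeomorphic to $L$ by taking directions. To prove nonplanarity we need a map the other way, from $L$ to $\partial\widetilde X$, and $\log$ will serve to keep the images of different parts of $L$ apart.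

The vertices of $L$ are carried by lines. For $x\in\{A_i,B_i\}$ let $\rho_x$ be the ray of the line $P_{\{1,i\}}(\widetilde w)$ that starts at $\widetilde w$ in the direction $x$, and let $\xi_x$ be its endpoint. Then $\log\xi_x=x$. This choice does not depend on a plane, and $\rho_x$ lies in every plane $P_I(\widetilde w)$ with $i\in I$ by Lemma~\ref{lem:intersect}(a). That is what allows arcs found in different planes to be joined.

\subsection*{One plane: the case $m=4$}
For $m=4$ the whole of $\widetilde X$ is a plane $P$, and $L$ is the cycle $A_2B_3A_4B_2A_3B_4$. The three lines of types $\{1,2\},\{1,3\},\{1,4\}$ through $\widetilde w$ give six rays, which cut the disc $\overline P$ into six sectors and the circle $\partial P$ into six arcs, one for each edge of $L$. A ray from $\widetilde w$ cannot cross one of the six rays, because geodesics are unique, so it ends in the sector in which it starts. The next lemma makes this precise in any plane through $\widetilde w$.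

\begin{lemma}\label{lem:sector}
Let $e$ be the edge of $L$ joining $x=A_i$ to $y=B_j$, and let $P=P_I(\widetilde w)$ with $I\supset\{1,i,j\}$ a $4$-set. Then $\partial P$ contains an arc $\alpha_e$ from $\xi_x$ to $\xi_y$ with $\log(\alpha_e)\subset e$.
\end{lemma}

\begin{proof}
The rays $\rho_x,\rho_y$ lie in $P$, and $e$ is an edge of the $6$-cycle $\mathrm{Lk}(\widetilde w,P)$. Two geodesics from $\widetilde w$ that meet at a point $q\ne\widetilde w$ coincide up to $q$, hence have the same initial direction. So $\rho_x\cap\rho_y=\{\widetilde w\}$; also $\xi_x\neq\xi_y$, since $\log\xi_x\neq\log\xi_y$. Thus $\gamma=\rho_x\cup\rho_y\cup\{\xi_x,\xi_y\}$ is an arc in the disc $\overline P$ meeting the boundary circle exactly in its endpoints. By the Schoenflies theorem, $\overline P\setminus\gamma$ has two components, each has $\gamma$ in its closure, and each meets $\partial P$ in one of the two open arcs of $\partial P\setminus\{\xi_x,\xi_y\}$.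

A small ball about $\widetilde w$ in $P$ is a cone on the $6$-cycle, and $\gamma$ meets it in the two radii with directions $x,y$. The rest of the ball consists of two open sectors, over the interior of $e$ and over the complement of $e$. Since $\widetilde w$ is in the closure of both components, the sectors lie in different components; call these $W$ and $W'$ respectively. Let $\alpha_e=(W\cap\partial P)\cup\{\xi_x,\xi_y\}$.

Let $\zeta\in W\cap\partial P$. The ray $\rho_\zeta$ lies in $P$ by (H3). Suppose that its direction is not in $e$. Then the connected set $(\rho_\zeta\setminus\{\widetilde w\})\cup\{\zeta\}$ meets both $W'$ and $W$, so it meets $\gamma$, necessarily at a point $q\neq\widetilde w$ of $\rho_x$ or $\rho_y$. Then the direction of $\rho_\zeta$ is $x$ or $y$, which lies in $e$, a contradiction.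
\end{proof}

\begin{remark}\label{rem:noninj}
Already for $m=4$ the map $\log$ is not injective. The ray $\rho_{A_2}$ begins with an edge ending at a vertex $v$ over $w_2$; this edge has direction $A_1$ in the link $A_1B_3A_4B_1A_3B_4$ of $v$, and the ray continues in the direction $B_1$. The direction $A_3$ is at distance $\pi$ from $A_1$, so by \eqref{eq:cone} the same edge followed by the ray of $P_{\{2,3\}}(v)$ in the direction $A_3$ is a local geodesic. By (H1) it is a second ray from $\widetilde w$ in the direction $A_2$, with a different endpoint.
\end{remark}

\subsection*{All planes through the vertex}
For each edge $e$ of $L$ choose a plane and an arc $\alpha_e$ as in Lemma~\ref{lem:sector}, and parametrize $\alpha_e$ by $e$ so that each endpoint $x$ goes to $\xi_x$. These maps agree at vertices and define a continuous map $\varphi\colon L\to\partial\widetilde X$ with $\log\varphi(K)\subset K$ for every subgraph $K$. Hence: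
\begin{equation}\label{eq:disjoint}
\text{disjoint subgraphs of $L$ have disjoint images under $\varphi$.}
\end{equation}
This is weaker than an embedding. If two edges share a vertex $x$, their arcs may come from different planes, and we know only that they meet inside $\log^{-1}(x)$, which is not a single point. So the nonplanarity of $L$ must be used in a form that is blind to intersections of adjacent edges. The parity theorem for $K_{3,3}$ is of this form: in a general position map to the plane, the number of crossings between disjoint edges is odd \cite{vK,Han,Tut}. We include a proof of the consequence that we need.

\begin{lemma}\label{lem:parity}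
There is no continuous map $f\colon K_{3,3}\to S^2$ under which any two disjoint closed edges have disjoint images.
\end{lemma}

\begin{proof}
Suppose that $f$ exists. The property concerns finitely many pairs of disjoint compact sets, so it persists under small perturbations; it also persists under composition with a homeomorphism. Perturb $f$ to a piecewise geodesic map. Its image misses a point, so we may take the target to be $\mathbb R^2$. Any two vertices lie on two disjoint edges, so the six vertices have distinct images.

Call a polygonal map $g\colon K_{3,3}\to\mathbb R^2$ a \emph{drawing} if the images of disjoint edges meet only in transverse crossings of interiors of segments, and let $\mathrm{cr}(g)$ be the number of these crossings. Let $g_0$ be the drawing with vertices $u_1,u_1',u_2,u_2',u_3,u_3'$ in this order on a regular hexagon and with edges the six sides, the diagonals $u_1u_2'$ and $u_2u_3'$, and a polygonal path from $u_3$ to $u_1'$ outside the hexagon. Then $\mathrm{cr}(g_0)=1$. Compose $f$ with a homeomorphism of the plane so that it agrees with $g_0$ on vertices, and approximate it, fixing the vertices, by a polygonal map $g$ with $\mathrm{cr}(g)=0$. For disjoint edges $e,e'$, the endpoints of $g(e)$ are off $g_0(e')$ and the endpoints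 of $g_0(e')$ are off $g(e)$. So for a generic choice of the remaining break points of $g$, every map that agrees with $g$ on some edges and with $g_0$ on the others is a drawing.

Pass from $g_0$ to $g$ by changing one edge at a time. The edges disjoint from a given edge $e$ form a $4$-cycle $C$. When $e$ is changed, $\mathrm{cr}$ changes modulo $2$ by the number of crossings of the closed polygon $g_0(e)\cup g(e)$ with the closed polygon that is the current image of $C$. This number is even: along the first polygon, the winding number of the second changes by $\pm1$ at each crossing and returns to its initial value. Hence $0=\mathrm{cr}(g)\equiv\mathrm{cr}(g_0)=1 \pmod 2$, a contradiction.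
\end{proof}

\begin{proposition}\label{prop:nonplanar}
For $m\ge6$ the boundary $\partial G_m$ does not embed in $S^2$.
\end{proposition}

\begin{proof}
Since $m\ge6$, there are five distinct indices $p,q,r,s,t\in\{2,\dots,m\}$. Take the branch vertices $A_p,A_q,A_r$ and $B_p,B_s,B_t$ in $L$. Of the nine pairs, the eight other than $(A_p,B_p)$ have different indices, so they are edges of $L$. Join the last pair by the path $A_p\,B_q\,A_s\,B_p$, whose three steps are edges of $L$ and whose inner vertices $B_q,A_s$ are not branch vertices. This is a subdivision of $K_{3,3}$ in $L$, in which disjoint edges of $K_{3,3}$ are disjoint subgraphs of $L$. If $\iota\colon\partial\widetilde X\to S^2$ were an embedding, then by \eqref{eq:disjoint} the restriction of $\iota\circ\varphi$ to this subdivision would contradict Lemma~\ref{lem:parity}.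
\end{proof}

The hypothesis $m\ge6$ enters only through the five indices. For $m=5$ the map $\varphi$ still exists, but $L$ is the planar cube graph, and $\partial G_5$ is in fact planar (Section~\ref{sec:B}).

\section{Hyperbolic $3$-manifold groups and the proof of Theorem~\ref{thm:A}}\label{sec:manifolds}

A compact $3$-manifold with hyperbolic fundamental group need not carry a hyperbolic metric: it may be reducible or nonorientable, or have spheres or tori in its boundary. One-endedness and the absence of $\mathbb Z^2$ remove these obstacles one at a time. We work with triangulated manifolds, which is no restriction in dimension $3$. Recall that a $3$-manifold is \emph{irreducible} if every embedded $2$-sphere bounds a ball, that an orientable prime $3$-manifold without boundary spheres is irreducible or is $S^2\times S^1$, and that a discrete group $\Gamma$ of isometries of $\mathbb H^3$ with infinite limit set $\Lambda\subset S^2$ is \emph{convex cocompact} if it acts cocompactly on the convex hull of $\Lambda$.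

\begin{proposition}\label{prop:planar}
Let $M$ be a compact connected $3$-manifold whose fundamental group $H$ is hyperbolic and one-ended. Then $\partial H$ embeds in $S^2$.
\end{proposition}

\begin{proof}
Passing to the orientation cover replaces $H$ by a subgroup of index at most $2$, which changes neither the hypotheses nor $\partial H$; so let $M$ be orientable. Capping off boundary spheres with balls does not change $H$. In the Kneser--Milnor decomposition of $M$ into prime summands, $H$ is the free product of the groups of the summands. As $H$ is one-ended, exactly one summand $N$ has nontrivial group by (H5), and $\pi_1(N)=H$. Since $H\not\cong\mathbb Z$, we have $N\ne S^2\times S^1$. So $N$ is irreducible and has no boundary spheres, and $H$ is infinite and contains no $\mathbb Z^2$.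

If $\partial N=\emptyset$, geometrization (Perelman) applies: a closed orientable irreducible $3$-manifold with infinite fundamental group containing no $\mathbb Z^2$ is hyperbolic. Then $\partial H\cong S^2$.

Let $\partial N\neq\emptyset$, and suppose that some component $T$ of $\partial N$ is a torus. The map $\pi_1(T)\to H$ is not injective, so by the loop theorem there is a properly embedded disc $D\subset N$ whose boundary is an essential simple closed curve in $T$. A regular neighborhood $R$ of $T\cup D$ has boundary $T\sqcup S$ with $S$ a sphere, namely $T$ compressed along $D$. The sphere $S$ bounds a ball, and this ball is not $R$, which has the extra boundary component $T$. So $N$ is $R$ with a ball attached along $S$, and $H=\pi_1(R)=\pi_1(T)/\langle[\partial D]\rangle\cong\mathbb Z$, a contradiction.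

Hence all components of $\partial N$ have genus at least $2$. The manifold $N$ is compact, orientable and irreducible with nonempty aspherical boundary, so it is Haken, and it contains no $\pi_1$-injective torus. By Thurston's hyperbolization theorem (see Morgan, Otal, or \cite{Kap}), the interior of $N$ is homeomorphic to $\mathbb H^3/\Gamma$ with $\Gamma$ convex cocompact. The limit set $\Lambda$ is infinite because $\Gamma\cong H$ is one-ended. Then $H$ acts properly and cocompactly on the convex hull of $\Lambda$, whose boundary is $\Lambda$, and $\partial H\cong\Lambda\subset S^2$ by (H3) and (H4).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]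
Let $m\ge6$. The group $G_m$ is hyperbolic and one-ended with nonplanar boundary by Propositions~\ref{prop:cat}, \ref{prop:connected} and~\ref{prop:nonplanar}. If it were quasi-isometric to $H=\pi_1(M)$ with $M$ a compact $3$-manifold, then by (H4) and (H5) the group $H$ would be hyperbolic and one-ended with $\partial H\cong\partial G_m$, contradicting Proposition~\ref{prop:planar}. In particular $G_m$ is not a $3$-manifold group. Finally, suppose that $\mathrm{UConf}_3(\Theta_m)$ is homotopy equivalent to a $3$-manifold $M$, not necessarily compact. Scott's compact core theorem states that a connected $3$-manifold with finitely generated fundamental group contains a compact connected submanifold whose inclusion induces an isomorphism on $\pi_1$. It makes $G_m=\pi_1(M)$ a $3$-manifold group, which we have excluded.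
\end{proof}

\section{No cut pairs and no cyclic splittings}\label{sec:cut}

To identify the boundary we must show that $G_m$ does not decompose along a cyclic subgroup. Such a decomposition would make the two endpoints of the subgroup separate the boundary, so we first exclude separating pairs. The coloring argument of Proposition~\ref{prop:connected} applies again, with one difficulty: a circle through both removed points is disconnected and has no color. The work is to show that enough other planes remain.

\begin{lemma}\label{lem:cutpair}
If $m\ge5$, then $\partial\widetilde X\setminus\{\xi,\eta\}$ is connected for all $\xi\neq\eta$ in $\partial\widetilde X$.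
\end{lemma}

\begin{proof}
Suppose that $\partial\widetilde X\setminus\{\xi,\eta\}=U\sqcup V$ with $U,V$ open and nonempty, and let $\ell$ be the line from $\xi$ to $\eta$. Call a plane $P$ \emph{bad} if $\xi,\eta\in\partial P$, which by (H3) means $\ell\subset P$, and \emph{good} otherwise. For good $P$ the set $\partial P\setminus\{\xi,\eta\}$ is a circle minus at most one point, so it lies in $U$ or in $V$; this is the color of $P$. Good planes whose circles share infinitely many points have the same color.

\emph{Step 1: the good planes through a vertex exist and have one color.} Let $v$ lie over $w_k$. The sets $J\ni k$ with $\ell\subset P_J(v)$ include $\{1,\dots,m\}$ and are closed under intersection by Lemma~\ref{lem:intersect}(a), so there is a smallest one, $J_v$. It has at least two elements since $P_{\{k\}}(v)$ is a point. For a $4$-set $I\ni k$, the plane $P_I(v)$ is bad if and only if $I\supset J_v$. Choose $s\in J_v\setminus\{k\}$. The $4$-sets that contain $k$ and avoid $s$ exist because $m-2\ge3$. They give good planes, and any two are joined by exchanges through sets that contain $k$ and avoid $s$, so by Lemma~\ref{lem:planes}(c) these planes have one color $c(v)$. If $P_I(v)$ is good and $s\in I$, replace $s$ by an element outside $I$, which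 exists because $m\ge5$. This exchange keeps $k$ and leads to a set avoiding $s$, so $P_I(v)$ also has color $c(v)$.

\emph{Step 2: $c(v)=c(v')$ for the endpoints of an edge $\epsilon\not\subset\ell$.} Let $v,v'$ lie over $w_k,w_{k'}$. If $J_v\subset\{k,k'\}$, then $J_v=\{k,k'\}$, so $\ell$ is contained in the line $P_{\{k,k'\}}(v)$, hence equal to it, and $\epsilon\subset\ell$ by Lemma~\ref{lem:intersect}(b). So there is $s\in J_v\setminus\{k,k'\}$. Since $m-3\ge2$, there is a $4$-set $I\supset\{k,k'\}$ avoiding $s$. The plane $P_I(v)=P_I(v')$ is good and passes through both vertices.

\emph{Step 3: $c(v)=c(v')$ for the endpoints of an edge $\epsilon\subset\ell$.} Every plane containing $\epsilon$ may now be bad, so we go around a hexagon $D\supset\epsilon$ instead. Both $D$ and $\ell$ are convex, so $D\cap\ell$ is a geodesic segment in the hyperbolic hexagon $D$ containing the side $\epsilon$. The extension of a side leaves the hexagon, so $D\cap\ell=\epsilon$. The other five sides form a path from $v$ to $v'$, none of them lies in $\ell$, and Step 2 applies to each.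

Thus $c$ is constant, say equal to $U$, and no good circle meets $V$.

\emph{Step 4: $V$ has no room.} Fix a $4$-set $I$. Planes of type $I$ are disjoint, so at most one of them is bad. Since circles of type $I$ are dense and good ones miss $V$, a bad plane $P_0(I)$ exists. The open set $V\setminus\partial P_0(I)$ meets no circle of type $I$, so it is empty, and $V\subset\partial P_0(I)$. As $m\ge5$, there is a $4$-set $I'$ with $|I\cap I'|=3$. The set $P_0(I)\cap P_0(I')$ is convex, contains $\ell$, and lies over $X_{I\cap I'}$, so it lies in a piece $Q$ of type $I\cap I'$. For $\zeta\in V$, the ray to $\zeta$ from a point of $\ell$ lies in both planes by (H3), hence in $Q$. So $V$ is contained in the Cantor set $\partial Q$. But $V$ is also a nonempty open subset of the circle $\partial P_0(I)$, so it contains an arc, a contradiction.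
\end{proof}

For $m=4$ the lemma fails: the boundary is a circle, and the only plane is bad.

A group $G$ \emph{splits} over a subgroup $C$ if it is an amalgam $A*_CB$ with $A\ne C\ne B$ or an HNN extension $A*_C$. In that case $G$ acts on the Bass--Serre tree $T$ without inverting edges and transitively on edges, and $C$ is the stabilizer of an edge. Some element acts on $T$ as a nontrivial translation along a line: the product of an element of $A\setminus C$ and an element of $B\setminus C$ in the first case, the stable letter in the second.

\begin{lemma}\label{lem:nosplit}
If $m\ge5$, then $G=G_m$ does not split over a finite or virtually cyclic subgroup.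
\end{lemma}

\begin{proof}
The group $G$ is torsion-free, so such a subgroup is trivial or infinite cyclic. A splitting over the trivial group makes $G$ a free product of nontrivial groups or $\mathbb Z$, contrary to Proposition~\ref{prop:connected}. Suppose then that $G$ splits over $C=\langle c\rangle\cong\mathbb Z$. Let $e$ be the edge of $T$ with stabilizer $C$, let $\mu$ be its midpoint, whose stabilizer is also $C$, and let $T^+,T^-$ be the two components of $T\setminus\{\mu\}$. We pull this separation back to $\widetilde X$ and pass to limit sets. Put $E=\{c^{+\infty},c^{-\infty}\}$.

\emph{An equivariant map.} The action of $G$ on the cells of $\widetilde X$ is free, so a continuous equivariant map $f\colon\widetilde X\to T$ can be defined on orbit representatives and translated. Send vertices to vertices and edges to the geodesics between the images of their endpoints; the boundary of a hexagon then maps into a finite subtree, which is contractible, so the map extends over the hexagon into that subtree. Let $Y=f^{-1}(\mu)$ and $X^\pm=f^{-1}(T^\pm)$. The sets $X^\pm$ are open and disjoint with union $\widetilde X\setminus Y$. Let $\Lambda^\pm$ be the limit set of $X^\pm$.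

\emph{The limit set of $Y$ lies in $E$.} Let $K$ be a finite union of closed cells with $GK=\widetilde X$. The set $f(K)$ lies in a finite subtree, so it contains only finitely many translates $g_1\mu,\dots,g_r\mu$. If $y=gx\in Y$ with $x\in K$, then $f(x)=g^{-1}\mu=g_i\mu$ for some $i$, so $gg_i\in C$ and $y\in Cg_i^{-1}K$. Thus $Y$ lies within bounded distance of an orbit of $C$, and the claim follows from (H2) and (H6).

\emph{The sets $\Lambda^\pm\setminus E$ cover $\partial\widetilde X\setminus E$ and are disjoint.} A ray to $\zeta\notin E$ meets $Y$ in a bounded set, so a subray lies in $X^+$ or in $X^-$, and $\zeta\in\Lambda^+\cup\Lambda^-$. If $p_n\in X^+$ and $q_n\in X^-$ both converge to $\zeta$, then $[p_n,q_n]$ contains a point $y_n\in Y$. Since $d(o,[p_n,y_n])\ge d(o,[p_n,q_n])\to\infty$, we get $y_n\to\zeta$ by (H2), so $\zeta\in E$.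

\emph{Both sets are nonempty.} Let $h\in G$ translate along a line $\beta\subset T$. After conjugating we may assume $e\subset\beta$, by transitivity on edges, and after inverting that $h$ translates toward $T^+$. Let $\pi\colon T\to\beta$ be the nearest point projection; it commutes with $h$. For $y\in T$ the segment from $y$ to $\pi(y)$ meets $\beta$ only in $\pi(y)$, so $y\in T^\pm$ whenever $\pi(y)\in T^\pm$. For $z\in\widetilde X$ and large $n$ we have $\pi f(h^{\pm n}z)=h^{\pm n}\pi f(z)\in T^\pm$, so $h^{\pm n}z\in X^\pm$, and $h^{\pm\infty}\in\Lambda^\pm$ by (H6).

It remains to see that $h^{\pm\infty}\notin E$. Otherwise the axes of $h$ and $c$ in $\widetilde X$ contain rays at finite Hausdorff distance. Then for a point $z$, a sign $\sigma=\pm1$ and a constant $R$, each $n\ge1$ has an integer $j(n)$ with $d(h^{\sigma n}z,c^{j(n)}z)\le R$. By properness the elements $c^{-j(n)}h^{\sigma n}$ form a finite set, so two of them coincide, with $n\neq n'$, and $h^{\sigma(n-n')}=c^{j(n)-j(n')}$. The left side translates $\beta$ nontrivially and the right side fixes $\mu\in\beta$, a contradiction.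

Thus $\partial\widetilde X\setminus E$ is the disjoint union of two nonempty relatively closed sets, contradicting Lemma~\ref{lem:cutpair}.
\end{proof}

\section{Proof of Theorem~\ref{thm:B}}\label{sec:B}

The Sierpi\'nski carpet is obtained from a square by dividing it into nine squares, removing the open middle one, and iterating; it is planar. The Menger curve is the analogous subset of a cube. It contains a copy of every finite graph, so it does not embed in $S^2$. We use two theorems. For a torsion-free hyperbolic group $G$, the topological dimension of $\partial G$ is $\mathrm{cd}\,G-1$, where $\mathrm{cd}$ is cohomological dimension (Bestvina--Mess). If a hyperbolic group does not split over a finite or virtually cyclic subgroup and has $1$-dimensional boundary, then the boundary is a Menger curve, a Sierpi\'nski carpet, or a circle (M.~Kapovich and Kleiner \cite{KK}).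

\begin{proof}[Proof of \textup{(1)}]
For $m=3,4$ the space $\widetilde X$ is a single piece with three or four indices, described in Section~\ref{sec:pieces}. Let $m\ge5$. Since $X$ is an aspherical $2$-complex, $\mathrm{cd}\,G\le2$. The subgroup $\pi_1(X_I)$ with $|I|=4$ has $H^2(\pi_1(X_I);\mathbb Z/2)=H^2(X_I;\mathbb Z/2)\neq0$, and cohomological dimension does not increase on passing to a subgroup, so $\mathrm{cd}\,G=2$ and $\dim\partial G=1$. By Lemma~\ref{lem:nosplit} the boundary is one of the three spaces above, and it is not a circle by Lemma~\ref{lem:cutpair}. For $m\ge6$ it is nonplanar by Proposition~\ref{prop:nonplanar}, so it is a Menger curve. For $m=5$ the group is a $3$-manifold group by (K4) and one-ended by Proposition~\ref{prop:connected}, so its boundary is planar by Proposition~\ref{prop:planar} and is a Sierpi\'nski carpet.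
\end{proof}

\begin{proof}[Proof of \textup{(2)}]
A $3$-manifold group is quasi-isometric to itself, and Theorem~\ref{thm:A} shows that a quasi-isometry to a $3$-manifold group forces $m\le5$. Conversely, $G_5$ is a $3$-manifold group by (K4). For $m=1,2,3,4$ the group $G_m$ is the fundamental group of a compact surface $F$, namely a disc, an annulus, a disc with three holes, and $X_4$, and hence of $F\times[0,1]$.
\end{proof}

\begin{proof}[Proof of \textup{(3)}]
A connected manifold of dimension $0$ is a point, and one of dimension $1$ has trivial or infinite cyclic group. This settles four cases: $X_1$ is a point; $X_2$ is a circle, with nontrivial group; $X_3$ is homotopy equivalent to a disc with three holes, with group $F_3$; and $X_4$ is a closed surface with $\chi=-4$, whose group is not cyclic.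

For $m=5$, dimension $3$ is attained by (K4). The group of a connected manifold of dimension at most $2$ is free or is the group of a closed surface. A finitely generated free group has empty, two-point or Cantor boundary, and the group of a closed surface is finite, contains $\mathbb Z^2$, or has circle boundary. None of these fits the hyperbolic group $G_5$, whose boundary is a Sierpi\'nski carpet.

Let $m\ge6$. If $X$ were homotopy equivalent to a manifold $M$ of dimension $d\le3$, it would be homotopy equivalent to the $3$-manifold $M\times\mathbb R^{3-d}$. This is excluded for every $m\ge 6$ by the last step of the proof of Theorem~\ref{thm:A}, which is why noncompact manifolds were allowed there. Dimension $4$ is attained for every finite connected $2$-complex. Collapsing a maximal tree gives a wedge of $n$ circles with $2$-cells attached along loops. The boundary connected sum $W$ of $n$ copies of $S^1\times B^3$ is homotopy equivalent to the wedge, and $\pi_1(\partial W)\to\pi_1(W)$ is onto. So the attaching loops are represented by loops in the $3$-manifold $\partial W$, which by general position may be taken embedded and disjoint. They have trivial normal bundles because $\partial W$ is orientable, so $2$-handles $B^2\times B^2$ can be attached along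 them. The resulting compact $4$-manifold deformation retracts onto the union of $W$ and the cores $B^2\times\{0\}$, which is homotopy equivalent to $X$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BH} Bridson and Haefliger, II.4.14 and II.5.

\bibitem{Han} Hanani, 1934.

\bibitem{JV} Saumya Jain and Huong Vo, \emph{Manifold models for hyperbolic graph braid groups on three strands}, arXiv:2603.07807 (2026).

\bibitem{vK} van Kampen, 1932.

\bibitem{Kap} M.~Kapovich, \emph{Hyperbolic Manifolds and Discrete Groups}.

\bibitem{KK} M.~Kapovich and Kleiner, Ann. Sci. \'ENS, 2000.

\bibitem{Tut} Tutte, 1970.

\end{thebibliography}
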